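\title{The spectral radius of graphs with bounded degree and bounded matching number}

\begin{abstract}
We determine the largest spectral radius of a graph of order $n$ with maximum degree at most $r$ and matching number at most $s$, and all graphs that attain it. For $2s<r<n-1$ the maximum is the larger of $2s$ and the spectral radius of $K_s\vee(r+1-s)K_1$. The extremal graph, up to isolated vertices, is $K_{2s+1}$ for $r<3s+1$ and $K_s\vee(r+1-s)K_1$ for $r>3s+1$, and the two graphs tie at $r=3s+1$. The proof combines the Tutte--Berge formula with an eigenvector estimate that is sharp for every size of the Tutte--Berge set. The same estimate settles all remaining values of the parameters and the variant in which the maximum degree is exactly $r$.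
\end{abstract}

\section{The problem and the results}\label{sec:intro}

All graphs are finite and simple. For a graph $G$, the \emph{spectral radius} $\rho(G)$ is the largest eigenvalue of its adjacency matrix, $\Delta(G)$ is the maximum degree, and the \emph{matching number} $\beta(G)$ is the largest number of pairwise disjoint edges. We write $K_m$ for the complete graph and $mK_1$ for the edgeless graph on $m$ vertices, $\cup$ for disjoint union, and $G\vee H$ for the \emph{join}, obtained from $G\cup H$ by adding all edges between $G$ and $H$.

One expects a graph with large spectral radius to have many disjoint edges, but vertices of large degree spoil this: the star $K_{1,r}$ has spectral radius $\sqrt r$ and matching number $1$. Once the degrees are bounded, it makes sense to ask how large $\rho(G)$ must be to force $s+1$ disjoint edges. The following problem comes from the survey of Fan, Lin, Lu and O \cite{FLLO}: find a tight spectral radius condition for a graph of order $n$ with $\Delta(G)\le r$ and $\beta(G)\le s$. For positive integers $n,r,s$, call $G$ \emph{admissible} if it has order $n$,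 $\Delta(G)\le r$ and $\beta(G)\le s$. The task is to determine the maximum of $\rho(G)$ over admissible graphs and to characterize the graphs that attain it.

Some ranges of the parameters are degenerate. The degree bound is void if $r\ge n-1$, and the matching bound is void if $s\ge\lfloor n/2\rfloor$. If $r\le 2s$ and $n\ge r+1$, then
\begin{equation}\label{eq:trivial}
K_{r+1}\cup(n-r-1)K_1
\end{equation}
has matching number $\lfloor (r+1)/2\rfloor\le s$ and spectral radius $r$, which is the maximum because $\rho(G)\le\Delta(G)$ for every graph. The two constraints interact when $2s<r<n-1$. In this range $n\ge 2s+3$, so $s<\lfloor n/2\rfloor$ holds automatically.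

To guess the answer, start with $s=1$. Any two edges meet, so the edges form a triangle or a star, and the maximum is $\max\{2,\sqrt r\}$, with a tie at $r=4$. The triangle and the star represent two ways to keep the matching number at most $s$. One can put all edges on $2s+1$ vertices; the best graph of this kind is $K_{2s+1}$, with spectral radius $2s$ whatever $r$ is. Or one can let a set of $s$ vertices meet all edges and give each of them degree $r$. Here the arrangement matters. Disjoint stars give only $\sqrt r$. Sharing the leaves gives $K_{s,r}$, with the same number of edges and spectral radius $\sqrt{sr}$. One can also make the $s$ vertices pairwise adjacent, which gives $K_s\vee(r+1-s)K_1$. For $r\ge s$ put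
\[
p(\lambda)=\lambda^2-(s-1)\lambda-s(r+1-s),\qquad
\lambda_s(r)=\frac{s-1+\sqrt{(s-1)^2+4s(r+1-s)}}{2}.
\]
The constant term of $p$ is negative, so $\lambda_s(r)$ is the only positive root of $p$, and for $\lambda>0$ the sign of $p(\lambda)$ is the sign of $\lambda-\lambda_s(r)$. Lemma~\ref{lem:Ha} below shows that $\lambda_s(r)$ is the spectral radius of $K_s\vee(r+1-s)K_1$. Since $p(\sqrt{sr})=(s-1)(s-\sqrt{sr})$, this graph beats $K_{s,r}$ when $r>s\ge2$. To compare it with the clique, compute
\begin{equation}\label{eq:p2s}
p(2s)=4s^2-2s(s-1)-s(r+1-s)=s(3s+1-r).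
\end{equation}
Thus $2s>\lambda_s(r)$, $2s=\lambda_s(r)$ or $2s<\lambda_s(r)$ according as $r<3s+1$, $r=3s+1$ or $r>3s+1$.

For $s\ge2$ the two constructions can be mixed: take $a$ vertices of degree $r$ and join them to a clique on $2(s-a)+1$ vertices and to further single vertices. The main result says that no mixture, and no other graph, does better than the two pure constructions.

\begin{theorem}\label{thm:main}
Let $n,r,s$ be positive integers with $2s<r<n-1$. If $G$ has order $n$, $\Delta(G)\le r$ and $\beta(G)\le s$, then
\[
\rho(G)\le M:=\max\{2s,\lambda_s(r)\}=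
\begin{cases}2s,& r\le 3s+1,\\ \lambda_s(r),& r\ge 3s+1,\end{cases}
\]
and $M$ is the exact maximum. The graphs attaining it are
\begin{itemize}
\item for $r<3s+1$, only $K_{2s+1}\cup(n-2s-1)K_1$;
\item for $r>3s+1$, only $\bigl(K_s\vee(r+1-s)K_1\bigr)\cup(n-r-1)K_1$;
\item for $r=3s+1$, exactly these two graphs, both with spectral radius $2s$.
\end{itemize}
\end{theorem}

Equivalently, a graph of order $n$ with $\Delta(G)\le r$ and $\rho(G)>M$ has $\beta(G)\ge s+1$, and $M$ cannot be replaced by a smaller number. The degenerate ranges can be included.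

\begin{theorem}\label{thm:all}
Let $n,r,s\ge1$ and $R=\min\{r,n-1\}$, and consider the graphs of order $n$ with $\Delta(G)\le r$ and $\beta(G)\le s$.
\begin{itemize}
\item[(1)] If $R\ge 2s$, the maximum of $\rho(G)$ is $\max\{2s,\lambda_s(R)\}$, and the extremal graphs are as in Theorem~\ref{thm:main} with $r$ replaced by $R$.
\item[(2)] If $R<2s$, the maximum of $\rho(G)$ is $R$, and it is attained exactly by those graphs in the class that have an $R$-regular component.
\end{itemize}
\end{theorem}

In case (2) there can be many extremal graphs: for $r=s=2$ and $n\ge5$, each of the cycles $C_3$, $C_4$, $C_5$, completed by isolated vertices, is extremal.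

For $2s<r<3s+1$ the extremal graph of Theorem~\ref{thm:main} has maximum degree $2s<r$, so it does not use the degree allowance. If a vertex of degree $r$ is required, a mixed construction can win.

\begin{theorem}\label{thm:exact}
Let $r>2s$ and $n\ge r+1$. Among the graphs of order $n$ with $\Delta(G)=r$ and $\beta(G)\le s$, the maximum of $\rho(G)$ is attained uniquely by
\begin{itemize}
\item $\bigl(K_s\vee(r+1-s)K_1\bigr)\cup(n-r-1)K_1$, with $\rho=\lambda_s(r)$, if $r\ge 3s-1$;
\item $\bigl(K_1\vee(K_{2s-1}\cup(r-2s+1)K_1)\bigr)\cup(n-r-1)K_1$ if $r\le 3s-2$.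
\end{itemize}
The same holds with $\beta(G)=s$ in place of $\beta(G)\le s$.
\end{theorem}

The nontrivial component of the second graph is $K_{2s}$ with $r-2s+1$ pendant edges at one vertex.

All three theorems rest on Theorem~\ref{thm:fixed}. The Tutte--Berge formula attaches to an admissible graph a vertex set $A$ whose removal leaves small components, and Theorem~\ref{thm:fixed} finds the unique extremal graph for each value of $|A|$. What remains is to compare $s+1$ explicit numbers.

\section{Tools}\label{sec:tools}

\paragraph{Matchings.} For $A\subseteq V(G)$, let $C_1,\dots,C_q$ be the components of $G-A$ and put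
\[
\tau_G(A)=|A|+\sum_{i=1}^q\Bigl\lfloor\frac{|C_i|}{2}\Bigr\rfloor .
\]
Every edge of a matching either meets $A$ or lies inside one $C_i$, so $\beta(G)\le\tau_G(A)$ for every $A$. The Tutte--Berge formula states that
\[
\beta(G)=\min_{A\subseteq V(G)}\tfrac12\bigl(n+|A|-o(G-A)\bigr),
\]
where $n=|V(G)|$ and $o(G-A)$ is the number of components of $G-A$ of odd order. Substituting $n=|A|+\sum_i|C_i|$ turns the quantity minimized into $\tau_G(A)$, because $|C_i|/2$ is lowered by $\frac12$ exactly when $|C_i|$ is odd. Hence
\begin{equation}\label{eq:TB}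
\beta(G)\le s\iff \tau_G(A)\le s\ \text{ for some } A\subseteq V(G).
\end{equation}
One may read $\tau_G(A)\le s$ as a budget: each vertex of $A$ costs $1$, a component of order $2t$ or $2t+1$ costs $t$, single vertices are free, and the total is at most $s$.

\paragraph{Eigenvalues.} A vector $x=(x_v)_{v\in V(G)}$, $x\neq0$, is an eigenvector for $\lambda$ if $\lambda x_v=\sum_{u\sim v}x_u$ for all $v$, the sum being over the neighbors of $v$. We use the following facts from Perron--Frobenius theory.
\begin{itemize}
\item[(P1)] $\rho(G)$ is the maximum of $\rho(C)$ over the components $C$ of $G$, and it has a nonnegative eigenvector. If $G$ is connected, $\rho(G)$ is a simple eigenvalue with a positive eigenvector.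
\item[(P2)] A proper subgraph of a connected graph has strictly smaller spectral radius.
\item[(P3)] $\rho(G)\le\Delta(G)$, and for connected $G$ equality holds if and only if $G$ is regular.
\end{itemize}

\section{The case $s=2$}\label{sec:s2}

The method is visible for $s=2$ and $r\ge5$, where $p(\lambda)=\lambda^2-\lambda-2(r-1)$. We show that an admissible graph $G$ has $\lambda:=\rho(G)\le\max\{4,\lambda_2(r)\}$. We may assume $\lambda\ge4$. Let $x\ge0$ be an eigenvector for $\lambda$, and choose $A$ with $\tau_G(A)\le2$.

If $A=\emptyset$, every component has at most $5$ vertices, so $\lambda\le\Delta(G)\le4$.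

If $|A|=2$, all components of $G-A$ are single vertices. Let $\alpha$ be the larger entry of $x$ on $A$, attained at $v$. A vertex $u\notin A$ has its neighbors in $A$, so $x_u\le 2\alpha/\lambda$; in particular $\alpha>0$. Let $v$ have $d\in\{0,1\}$ neighbors in $A$, hence at most $r-d$ outside. The eigenvalue equation at $v$ gives $\lambda\le d+2(r-d)/\lambda$. Since $\lambda>2$, a neighbor in $A$ is worth more than a neighbor outside, and the right side is largest for $d=1$. So $\lambda\le1+2(r-1)/\lambda$, that is, $p(\lambda)\le0$.

If $A=\{v\}$, at most one component $C$ of $G-v$ has more than one vertex, and $|C|\le3$. A single-vertex component $\{u\}$ has $x_u\le x_v/\lambda$. If $\gamma$ is the largest entry of $x$ on $C$, the equation at a vertex carrying it gives $\lambda\gamma\le2\gamma+x_v$, so $\gamma\le x_v/(\lambda-2)$. Again $x_v>0$. At most three of the at most $r$ neighbors of $v$ lie in $C$, and these have the larger bound, so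
\[
\lambda\le\frac{3}{\lambda-2}+\frac{r-3}{\lambda},\qquad\text{that is,}\qquad \lambda^2\le r+\frac{6}{\lambda-2}.
\]
With $\lambda\ge4$ this gives $\lambda^2\le r+3$ and $p(\lambda)\le(r+3)-4-2(r-1)=1-r<0$. So the case $|A|=1$ produces only values below $4$ or below $\lambda_2(r)$.

The general proof has the same two steps: bound $x$ outside $A$ by its maximum on $A$, then read the eigenvalue equation at a vertex of $A$ where that maximum is attained. One feature is new for $s\ge3$. The budget left after paying for $A$ can be split among several components, and one has to show that a single large clique is best.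

\section{The extremal graph for each size of $A$}\label{sec:fixed}

Throughout this section $r\ge2s$, $1\le a\le s$ and $k=s-a$. The mixed constructions of Section~\ref{sec:intro} are the graphs
\[
H_a=K_a\vee\bigl(K_{2k+1}\cup(r-a-2k)K_1\bigr),\qquad \theta_a=\rho(H_a).
\]
The assumption $r\ge2s$ gives $r-a-2k=r-2s+a\ge a$, so $H_a$ is defined and its third part has at least $a$ vertices. For $a=s$ we get $H_s=K_s\vee(r+1-s)K_1$, and $H_1$ is the nontrivial component of the second graph in Theorem~\ref{thm:exact}. For $\lambda>2k$ let
\[
h_a(\lambda)=a-1+\frac{a(r-a+1)}{\lambda}+\frac{2k(2k+1)a}{\lambda(\lambda-2k)} .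
\]

\begin{lemma}\label{lem:Ha}
\begin{itemize}
\item[(i)] $H_a$ is connected of order $r+1$, with $\Delta(H_a)=r$ and $\beta(H_a)=\tau_{H_a}(V(K_a))=s$.
\item[(ii)] $\theta_a>a+2k=2s-a$.
\item[(iii)] $h_a$ is strictly decreasing on $(2k,\infty)$ and $h_a(\theta_a)=\theta_a$. Hence for $\lambda>2k$ the sign of $h_a(\lambda)-\lambda$ is the sign of $\theta_a-\lambda$.
\item[(iv)] $\theta_s=\lambda_s(r)$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) The order is $a+(2k+1)+(r-a-2k)=r+1$, and the vertices of $K_a$ are adjacent to all others. Removing them leaves $K_{2k+1}$ and single vertices, so $\beta(H_a)\le\tau_{H_a}(V(K_a))=a+k=s$. Matching $K_a$ into the third part and adding $k$ disjoint edges of $K_{2k+1}$ gives a matching of size $s$.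

(ii) The first two parts form a clique $K_{a+2k+1}$, which is a proper subgraph of $H_a$. Apply (P2).

(iii) For $\lambda>2k$ the second term of $h_a$ is strictly decreasing, because $a(r-a+1)>0$, and the third term is nonincreasing. Write $\theta=\theta_a$, so $\theta>2k$ by (ii). Permutations inside each of the three parts are automorphisms, and $\theta$ is simple, so the positive eigenvector is constant on each part. Let its values be $1,y,z$. The equations at the second and third parts are $\theta y=a+2ky$ and $\theta z=a$, and the equation at $K_a$ becomes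
\[
\theta=a-1+\frac{(2k+1)a}{\theta-2k}+\frac{(r-a-2k)a}{\theta}.
\]
Substituting $\frac1{\theta-2k}=\frac1\theta+\frac{2k}{\theta(\theta-2k)}$ and using $(2k+1)+(r-a-2k)=r-a+1$ turns the right side into $h_a(\theta)$. The last assertion follows because $h_a(\lambda)-\lambda$ is strictly decreasing and vanishes at $\theta$.

(iv) For $a=s$ we have $k=0$, and $\theta_s=h_s(\theta_s)$ reads $p(\theta_s)=0$.
\end{proof}

\begin{theorem}\label{thm:fixed}
Let $r\ge2s$, $1\le a\le s$ and $k=s-a$. If $\Delta(G)\le r$ and some $A\subseteq V(G)$ with $|A|=a$ satisfies $\tau_G(A)\le s$, then $\rho(G)\le\theta_a$, with equality if and only if $G$ is $H_a$ together with isolated vertices. Here $\theta_a$ is the unique solution of $\lambda=h_a(\lambda)$ in $(2k,\infty)$. Moreover, $\theta_a<\max\{2s,\lambda_s(r)\}$ for $1\le a\le s-1$.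
\end{theorem}

The first half of the theorem comes from the following estimate, which says that the eigenvalue equation of $H_a$ holds as an inequality for every competitor.

\begin{lemma}\label{lem:estimate}
Let $\Delta(G)\le r$, $A\subseteq V(G)$, $|A|=a$ and $\tau_G(A)\le s$. If $\lambda=\rho(G)$ satisfies $\lambda>2k$ and $\lambda>a$, then $\lambda\le h_a(\lambda)$. If equality holds, then $G$ is $H_a$ together with isolated vertices.
\end{lemma}

\begin{proof}
Let $C_1,\dots,C_q$ be the components of $G-A$ and $k_i=\lfloor|C_i|/2\rfloor$. Then $|C_i|\le2k_i+1$ and $\sum_ik_i\le k$. Let $x\ge0$ be an eigenvector for $\lambda$, and put $\alpha=\max_Ax$ and $\gamma_i=\max_{C_i}x$.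

\emph{Entries outside $A$.} A vertex of $C_i$ with entry $\gamma_i$ has at most $2k_i$ neighbors in $C_i$, at most $a$ in $A$, and no others. So $\lambda\gamma_i\le2k_i\gamma_i+a\alpha$. Since $\lambda>2k\ge2k_i$,
\begin{equation}\label{eq:gamma}
x_u\le\frac{a\alpha}{\lambda-2k_i}\qquad(u\in C_i).
\end{equation}
In particular $\alpha>0$, since otherwise $x=0$.

\emph{The equation at a vertex of $A$.} Let $v\in A$ have $x_v=\alpha$, and let $d_A$ and $d_i$ be the numbers of its neighbors in $A$ and in $C_i$. The eigenvalue equation at $v$, divided by $\alpha$, and \eqref{eq:gamma} give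
\begin{equation}\label{eq:atv}
\lambda\le d_A+\sum_i\frac{a\,d_i}{\lambda-2k_i}.
\end{equation}
The right side is to be maximized under two kinds of constraints: the degree bound $d_A+\sum_id_i\le r$ with $d_A\le a-1$, and the size bounds $d_i\le 2k_i+1$ with $\sum_ik_i\le k$. The identity $\frac1{\lambda-2k_i}=\frac1\lambda+\frac{2k_i}{\lambda(\lambda-2k_i)}$ separates them. It writes the contribution of a neighbor outside $A$ as a base value $a/\lambda$ plus a bonus that is positive only in components with edges:
\[
\lambda\le\Bigl(d_A+\frac a\lambda\sum_id_i\Bigr)+\frac a\lambda\sum_i\frac{2k_id_i}{\lambda-2k_i}.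
\]
The first term sees only the degree bound. As $1-a/\lambda>0$,
\begin{equation}\label{eq:base}
d_A+\frac a\lambda\sum_id_i\le d_A\Bigl(1-\frac a\lambda\Bigr)+\frac{ar}\lambda\le(a-1)\Bigl(1-\frac a\lambda\Bigr)+\frac{ar}{\lambda}=a-1+\frac{a(r-a+1)}\lambda .
\end{equation}
The bonus sees only the size bounds. The function $\varphi(t)=(2t+1)/(\lambda-2t)$ is positive and strictly increasing on $[0,k]$, so
\begin{equation}\label{eq:bonus}
\sum_i\frac{2k_id_i}{\lambda-2k_i}\le\sum_i2k_i\varphi(k_i)\le\varphi(k)\sum_i2k_i\le2k\varphi(k)=\frac{2k(2k+1)}{\lambda-2k}.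
\end{equation}
This is the step that prefers one large component to several small ones. Adding \eqref{eq:base} and $a/\lambda$ times \eqref{eq:bonus} gives $\lambda\le h_a(\lambda)$.

\emph{Equality.} Suppose $\lambda=h_a(\lambda)$. Then \eqref{eq:atv}, \eqref{eq:base} and \eqref{eq:bonus} are equalities for every $v\in A$ with $x_v=\alpha$. Fix such a $v$. Equality in \eqref{eq:base} says that $v$ has degree $r$ and is adjacent to all other vertices of $A$. Equality in \eqref{eq:atv} says that each neighbor of $v$ in $A$ has entry $\alpha$ and each neighbor of $v$ outside $A$ attains equality in \eqref{eq:gamma}. Hence $x$ equals $\alpha$ on all of $A$, and these conclusions hold for every $v\in A$. So $A$ is a clique, all its vertices have degree $r$, and every vertex outside $A$ with a neighbor in $A$ attains equality in \eqref{eq:gamma}.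

A component with $k_i=0$ is a single vertex. If $k=0$, all components are of this kind. If $k>0$, equality in the last two steps of \eqref{eq:bonus} forces $\sum_ik_i=k$ and $k_i\in\{0,k\}$ for all $i$, so exactly one component $C$ has $k_i=k$ and the others are single vertices. Equality in the first step of \eqref{eq:bonus} says that each $v\in A$ has $2k+1$ neighbors in $C$. Thus $|C|=2k+1$, all edges between $A$ and $C$ are present, and $x$ has the constant value $\gamma=a\alpha/(\lambda-2k)>0$ on $C$. If $u\in C$ has $d$ neighbors in $C$, then $\lambda\gamma=a\alpha+d\gamma$, whereas $\lambda\gamma=a\alpha+2k\gamma$ by the definition of $\gamma$. So $d=2k$ and $C$ is a clique.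

Let $\{u\}$ be a single-vertex component, and let $d$ be the degree of $u$. If $d>0$, then $x_u=a\alpha/\lambda$ by equality in \eqref{eq:gamma}, while $\lambda x_u=d\alpha$. Hence $d=a$, and $u$ is adjacent to all of $A$. Let $m$ be the number of such $u$. Counting the $r$ neighbors of a vertex of $A$ gives $m=r-(a-1)-(2k+1)=r-a-2k$ if $k>0$, and $m=r-(a-1)=r+1-s$ if $k=0$. In both cases the nonisolated vertices form $H_a$.
\end{proof}

\begin{remark}
The hypothesis $\lambda>2k$ is what lets $A$ control the eigenvector. It fails, with $\lambda=2k$ and $\alpha=0$, for $G=K_{2k+1}\cup aK_1$ with $A$ the set of $a$ added vertices. The hypothesis $\lambda>a$ enters only in \eqref{eq:base}, where it makes a neighbor in $A$ more valuable than a single vertex outside.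
\end{remark}

It remains to compare the numbers $\theta_a$. They are roots of different equations, so we compare the equations at a common value of $\lambda$. Put
\begin{equation}\label{eq:F}
F_\lambda(a)=\lambda h_a(\lambda)=(a-1)\lambda+a(r-a+1)+\frac{2(s-a)(2s-2a+1)a}{\lambda-2s+2a}\qquad(\lambda>2s-2a).
\end{equation}
By Lemma~\ref{lem:Ha}(iii), $F_{\theta_a}(a)=\theta_a^2$, and
\begin{equation}\label{eq:test}
F_\lambda(a)>\lambda^2\ \Longrightarrow\ \theta_a>\lambda .
\end{equation}

\begin{lemma}\label{lem:compare}
Let $1\le a\le s-1$. For $\lambda>2k$,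
\begin{equation}\label{eq:diff}
F_\lambda(s)-F_\lambda(a)=k\Bigl[\lambda+r+1-(s+a)-\frac{2(2k+1)a}{\lambda-2k}\Bigr].
\end{equation}
If $\theta_a\ge2s$, then $\theta_a<\theta_s$.
\end{lemma}

\begin{proof}
We have $F_\lambda(s)=(s-1)\lambda+s(r+1)-s^2$ and $F_\lambda(a)=(a-1)\lambda+a(r+1)-a^2+\frac{2k(2k+1)a}{\lambda-2k}$. Subtracting and using $s^2-a^2=k(s+a)$ gives \eqref{eq:diff}. Let $\lambda=\theta_a\ge2s=2a+2k$. Then $\lambda-2k\ge2a$, so the fraction in \eqref{eq:diff} is at most $2k+1$. As $s+a=2a+k$, the bracket is at least
\[
(2a+2k)+r+1-(2a+k)-(2k+1)=r-k>0 .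
\]
Since $k\ge1$, we get $F_\lambda(s)>F_\lambda(a)=\lambda^2$, and \eqref{eq:test} gives $\theta_s>\lambda$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:fixed}]
The description of $\theta_a$ as the unique solution of $\lambda=h_a(\lambda)$ in $(2k,\infty)$ is Lemma~\ref{lem:Ha}(iii). Let $\lambda=\rho(G)$ and suppose $\lambda\ge\theta_a$. By Lemma~\ref{lem:Ha}(ii), $\lambda>a+2k$, so both hypotheses of Lemma~\ref{lem:estimate} hold. That lemma and the monotonicity of $h_a$ give
\[
\lambda\le h_a(\lambda)\le h_a(\theta_a)=\theta_a\le\lambda .
\]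
Hence $\lambda=\theta_a=h_a(\lambda)$, and $G$ is $H_a$ together with isolated vertices. Conversely, such a graph has spectral radius $\theta_a$ and satisfies the hypotheses with $A=V(K_a)$, by Lemma~\ref{lem:Ha}(i). Finally, let $a\le s-1$. Either $\theta_a<2s$, or $\theta_a<\theta_s=\lambda_s(r)$ by Lemmas~\ref{lem:compare} and~\ref{lem:Ha}(iv).
\end{proof}

\section{Proofs of Theorems~\ref{thm:main} and~\ref{thm:all}}\label{sec:main}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
We prove the statement under the weaker assumption $2s\le r\le n-1$, which is the form needed for Theorem~\ref{thm:all}. The two expressions for $M$ agree by \eqref{eq:p2s}.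

The graphs $G_0=K_{2s+1}\cup(n-2s-1)K_1$ and $G_1=H_s\cup(n-r-1)K_1$ exist because $n\ge r+1\ge2s+1$; this is the only use of the assumption on $n$. The graph $G_0$ has $\Delta=2s\le r$, $\beta=s$ and $\rho=2s$. The graph $G_1$ has $\Delta=r$, $\beta=s$ and $\rho=\lambda_s(r)$ by Lemma~\ref{lem:Ha}. So both are admissible and $M$ is attained.

Let $G$ be admissible. By \eqref{eq:TB} there is a set $A$ with $\tau_G(A)\le s$, and $a=|A|$ satisfies $0\le a\le s$.

Suppose $a=0$. Then the components $C_i$ of $G$ satisfy $\sum_i\lfloor|C_i|/2\rfloor\le s$, so each has at most $2s+1$ vertices and $\rho(G)\le\Delta(G)\le2s$ by (P3). If $\rho(G)=2s$, some component has spectral radius $2s$ and maximum degree at most $2s$, so it is $2s$-regular by (P3). Having at most $2s+1$ vertices, it is $K_{2s+1}$. This component uses the whole budget $s$, so all other components are single vertices and $G=G_0$.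

If $1\le a\le s-1$, Theorem~\ref{thm:fixed} gives $\rho(G)\le\theta_a<M$. If $a=s$, it gives $\rho(G)\le\theta_s=\lambda_s(r)$, with equality only for $G=G_1$.

Hence $\rho(G)\le M$, and equality is possible only for $G_0$ and $G_1$. The graph $G_0$ attains $M$ exactly when $M=2s$, that is, $r\le3s+1$, and $G_1$ attains $M$ exactly when $M=\lambda_s(r)$, that is, $r\ge3s+1$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
For a graph of order $n$, the conditions $\Delta(G)\le r$ and $\Delta(G)\le R$ are equivalent. In case (1) we have $2s\le R\le n-1$, and the preceding proof applies with $R$ in place of $r$. In case (2), (P1) and (P3) show that $\rho(G)\le R$, with equality if and only if some component is $R$-regular. The graph \eqref{eq:trivial}, with $R$ in place of $r$, shows that the value $R$ is attained. (If $R=n-1$, an $R$-regular component has $n$ vertices, and $K_n$ is the only extremal graph.)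
\end{proof}

\section{Maximum degree exactly $r$}\label{sec:exact}

Requiring a vertex of degree $r>2s$ removes the clique $K_{2s+1}$ from the competition, and the winner is then one of the graphs $H_a$. The difficulty is that all $\theta_a$ may now lie below $2s$, where Lemma~\ref{lem:compare} gives nothing and its conclusion can fail. For $s=3$ and $r=7$ we have $p(\lambda)=\lambda^2-2\lambda-15=(\lambda-5)(\lambda+3)$, so $\theta_3=5$, while $\theta_1>5$ by Lemma~\ref{lem:Ha}(ii). The substitute is convexity: for $\lambda$ slightly below $2s$, the function $F_\lambda$ is strictly convex in $a$, so only the endpoints $a=1$ and $a=s$ can win.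

\begin{proof}[Proof of Theorem~\ref{thm:exact}]
\emph{Reduction to the graphs $H_a$.} Let $G$ have order $n$, $\Delta(G)=r$ and $\beta(G)\le s$, and take $A$ with $\tau_G(A)\le s$. If $A$ were empty, every component would have at most $2s+1$ vertices, and $\Delta(G)\le2s<r$. So $1\le|A|\le s$. Put $\Lambda=\max_{1\le a\le s}\theta_a$. By Theorem~\ref{thm:fixed}, $\rho(G)\le\Lambda$, with equality only if $G=H_a\cup(n-r-1)K_1$ for some $a$ with $\theta_a=\Lambda$. By Lemma~\ref{lem:Ha}(i), each graph $H_a\cup(n-r-1)K_1$ has maximum degree $r$ and matching number exactly $s$. So for both versions of the theorem it suffices to show that $\theta_a=\Lambda$ holds only for $a=s$ when $r\ge3s-1$, and only for $a=1$ when $r\le3s-2$. For $s=1$ the only value is $a=1=s$, and $r\ge3>3s-1$. Let $s\ge2$. By Lemma~\ref{lem:Ha}(ii),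
\[
\Lambda\ge\theta_1>2s-1 .
\]

\emph{Only $a=1$ and $a=s$ can attain $\Lambda$.} Suppose $\theta_a=\Lambda$ with $1<a<s$. If $\Lambda\ge2s$, Lemma~\ref{lem:compare} gives $\theta_s>\Lambda$, which is impossible. So $\Lambda=2s-\mu$ with $0<\mu<1$. Regard \eqref{eq:F} with $\lambda=\Lambda$ as a function of a real variable $t\in[1,s]$ in place of $a$, and put
\[
P(t)=(s-t)\bigl(s-t+\tfrac12\bigr),\qquad Q(t)=\frac1{2t-\mu}.
\]
The last term of \eqref{eq:F} is $4tP(t)Q(t)$, and $4tQ(t)=2+2\mu Q(t)$. Therefore
\[
F_\Lambda(t)=(t-1)\Lambda+t(r+1)-t^2+2P(t)+2\mu P(t)Q(t).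
\]
The only concave term is $-t^2$, and it is outweighed by $2P$, since $P''=2$. For the last term, note that on $[1,s]$ we have $P\ge0$, $P'=-2(s-t)-\frac12<0$, $P''>0$, and $Q>0$, $Q'<0$, $Q''>0$. Hence $(PQ)''=P''Q+2P'Q'+PQ''\ge0$. Here $\mu>0$ gives the last term the right sign, and we obtain $F_\Lambda''\ge-2+4>0$. A strictly convex function on $[1,s]$ is smaller at an interior point than at one of the endpoints, so
\[
\Lambda^2=F_\Lambda(a)<\max\{F_\Lambda(1),F_\Lambda(s)\}.
\]
By \eqref{eq:test}, $\theta_1>\Lambda$ or $\theta_s>\Lambda$, a contradiction.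

\emph{Comparison of $\theta_1$ and $\theta_s$.} Let $r\ge3s-1$ and write $\lambda=\theta_1=2s-1+\varepsilon$ with $\varepsilon>0$. Identity \eqref{eq:diff} with $a=1$ and $k=s-1$ gives
\[
F_\lambda(s)-F_\lambda(1)=(s-1)\Bigl[\lambda+r-s-\frac{2(2s-1)}{\lambda-2s+2}\Bigr]\ge(s-1)\Bigl[4s-2+\varepsilon-\frac{4s-2}{1+\varepsilon}\Bigr]>0 .
\]
So $F_\lambda(s)>F_\lambda(1)=\lambda^2$, and $\theta_s>\theta_1$ by \eqref{eq:test}. Now let $r\le3s-2$. Then
\[
p(2s-1)=(2s-1)\bigl((2s-1)-(s-1)\bigr)-s(r+1-s)=s(3s-2-r)\ge0,
\]
so $\theta_s=\lambda_s(r)\le2s-1<\theta_1$.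
\end{proof}

\begin{thebibliography}{9}

\bibitem{FLLO}
Dandan Fan, Huiqiu Lin, Hongliang Lu and Suil O,
\emph{Eigenvalues and factors: a survey},
arXiv:2312.15902 (2023).

\end{thebibliography}
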